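\title{The hyperspace $C(p,X)$ does not determine any nondegenerate continuum}

\begin{abstract}
For a continuum $X$ and a point $p\in X$, let $C(p,X)$ be the space of subcontinua of $X$ that contain $p$, with the Hausdorff metric. We show that $C(p,X)$ never determines the pair $(X,p)$ among all continua unless $X$ is a point. For every nondegenerate $X$ and every $p\in X$ there are exactly $2^{\aleph_0}$ homeomorphism types of continua $Y$ with $C(q,Y)\cong C(p,X)$ for some $q\in Y$, and $2^{\aleph_0}$ of them have dimension at most $\dim X$ and are hereditarily decomposable or hereditarily unicoherent whenever $X$ is. The continua $Y$ are obtained by blowing up countably many points of $X\setminus\{p\}$ into terminal arcs and $n$-ods, which $C(p,X)$ cannot see; they are told apart by their isolated terminal $n$-ods.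
\end{abstract}

\section{The question and the results}\label{sec:intro}

A \emph{continuum} is a nonempty compact connected metric space; it is \emph{nondegenerate} if it has more than one point. For a continuum $X$ with metric $d$, let $C(X)$ be the set of subcontinua (nonempty closed connected subsets) of $X$ with the Hausdorff metric
\[
H(K,L)=\max\Big\{\sup_{x\in K}d(x,L),\ \sup_{y\in L}d(y,K)\Big\},
\]
and for $p\in X$ let
\[
C(p,X)=\{K\in C(X): p\in K\}
\]
with the subspace topology. This space records the ways in which a connected set can grow from $\{p\}$ to $X$. A homeomorphism $h\colon X\to Y$ with $h(p)=q$ induces a homeomorphism $K\mapsto h(K)$ of $C(p,X)$ onto $C(q,Y)$, so the topological type of $C(p,X)$ is an invariant of the pair $(X,p)$. We ask how much this invariant remembers.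

If $X=[0,1]$ and $p=0$, the members of $C(p,X)$ are the intervals $[0,t]$, and $[0,t]\mapsto t$ is an isometry onto $[0,1]$. If $0<p<1$, the members are the intervals $[s,t]$ with $s\le p\le t$, and $C(p,X)\cong[0,p]\times[p,1]$ is a $2$-cell. For $n\ge3$ let $T_n$ be the union of the $n$ segments $J_1,\dots,J_n$ of the plane that join the origin $v$ to the $n$th roots of unity $u_1,\dots,u_n$; a space homeomorphic to $T_n$ is an \emph{$n$-od}. A subcontinuum $K\ni v$ of $T_n$ meets each leg $J_j$ in an initial segment, because $K\cap J_j$ is the image of $K$ under the retraction that sends the other legs to $v$. Recording the $n$ lengths gives $C(v,T_n)\cong[0,1]^n$. In these examples the hyperspace counts the directions in which one can leave $p$.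

Let $\mathcal C$ be a class of continua, $X\in\mathcal C$ and $p\in X$. The pair $(X,p)$ \emph{has unique hyperspace $C(p,X)$ in $\mathcal C$} if for every $Y\in\mathcal C$ and $q\in Y$ with $C(q,Y)\cong C(p,X)$ there is a homeomorphism $h\colon X\to Y$ with $h(p)=q$. A \emph{finite graph} is a continuum that is the union of finitely many arcs, any two of which are disjoint or meet only in one or both of their end points, and a \emph{tree} is a finite graph that contains no simple closed curve. It is known that if $X$ is a tree and $p\in X$, then $(X,p)$ has unique hyperspace $C(p,X)$ in the class of trees. Within that class, then, the hyperspace remembers the whole pair and not only the directions at $p$. The following question is posed in \cite{CQS}; the one-point continuum is excluded because it has the property for a trivial reason.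

\begin{quote}
\emph{Are there a nondegenerate continuum $X$ and a point $p\in X$ such that $(X,p)$ has unique hyperspace $C(p,X)$ in the class of all continua?}
\end{quote}

The result on trees suggests that some continuum, simple enough or rich enough, should be recognized by its hyperspace. On the other hand, a larger class offers more competitors $(Y,q)$, and we shall see in Example~\ref{ex:model} that the arc with an end point already loses to the $\sin(1/x)$ curve. The answer to the question is no: competitors of this kind exist for every pair, and there are as many of them as there can be.

\begin{theorem}\label{thm:A}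
Let $X$ be a nondegenerate continuum and $p\in X$. For every $S\subseteq\{3,4,5,\dots\}$ there are a continuum $X_S$, a point $q_S\in X_S$ and a homeomorphism $C(q_S,X_S)\cong C(p,X)$, such that for $S\ne S'$ no homeomorphism $X_S\to X_{S'}$ maps $q_S$ to $q_{S'}$. In particular, $(X,p)$ does not have unique hyperspace $C(p,X)$ in the class of continua.
\end{theorem}

A continuum is \emph{decomposable} if it is the union of two proper subcontinua, \emph{hereditarily decomposable} if each of its nondegenerate subcontinua is decomposable, and \emph{hereditarily unicoherent} if the intersection of any two of its subcontinua is connected (possibly empty). The symbol $\dim$ denotes covering dimension, recalled in Section~\ref{sec:extra}.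

\begin{theorem}\label{thm:B}
Let $X$ be a nondegenerate continuum and $p\in X$.
\begin{enumerate}
\item[(1)] There are exactly $\mathfrak c=2^{\aleph_0}$ homeomorphism types of continua $Y$ for which some $q\in Y$ satisfies $C(q,Y)\cong C(p,X)$.
\item[(2)] $\mathfrak c$ many of these types are realized by continua $Y$ with $\dim Y\le\dim X$. Moreover, these $Y$ are hereditarily decomposable if $X$ is, and hereditarily unicoherent if $X$ is.
\end{enumerate}
\end{theorem}

\begin{corollary}\label{cor:C}
A pair $(X,p)$ has unique hyperspace $C(p,X)$ in the class of continua if and only if $X$ is a point. If $X$ is a nondegenerate tree and $p\in X$, then $(X,p)$ does not have unique hyperspace $C(p,X)$ even in the class of one-dimensional, hereditarily decomposable, hereditarily unicoherent continua.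
\end{corollary}

The proof has two parts. The first produces many pairs with the same hyperspace: Section~\ref{sec:terminal} finds the subcontinua whose inner structure $C(p,X)$ does not see, and Section~\ref{sec:blowup} inserts countably many of them into an arbitrary $X$. The second part tells the resulting continua apart without any knowledge of $X$. For this we need, for each $n\ge3$, a topological property that can be switched on or off at will; it is introduced and switched on in Section~\ref{sec:isolated}, and switched off in Section~\ref{sec:XS}. Section~\ref{sec:extra} treats dimension, decomposability and unicoherence. Throughout, \emph{countable} means finite or countably infinite.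

\section{Terminal subcontinua and the case of the arc}\label{sec:terminal}

We shall use three standard facts.

\begin{enumerate}
\item[(F1)] For a continuum $Z$ the space $C(Z)$ is compact, and $C(q,Z)$ is closed in it because $K\mapsto d(q,K)$ is continuous. A continuous map $f\colon Z\to X$ of continua is uniformly continuous, so $K\mapsto f(K)$ is a continuous map $C(Z)\to C(X)$.
\item[(F2)] Let $f\colon Z\to X$ be a continuous surjection of compact metric spaces with connected fibers. Then $f^{-1}(L)$ is a continuum for every continuum $L\subseteq X$. Indeed, if $f^{-1}(L)$ were the disjoint union of nonempty closed sets $P$ and $Q$, each fiber over $L$ would lie in $P$ or in $Q$, and $L$ would be the disjoint union of the nonempty closed sets $f(P)$ and $f(Q)$.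
\item[(F3)] Arcs and $n$-ods are locally connected. An arc, an $m$-od and an $n$-od with $m\ne n$ are pairwise non-homeomorphic: the largest number of components of the complement of a point is $2$, $m$ and $n$, respectively.
\end{enumerate}

\begin{definition}
A subcontinuum $D$ of a continuum $Z$ is \emph{terminal} in $Z$ if every subcontinuum $K$ of $Z$ that meets $D$ satisfies $K\subseteq D$ or $D\subseteq K$.
\end{definition}

Points and $Z$ itself are terminal. If $D\subseteq G\subseteq Z$ with $G$ a subcontinuum and $D$ terminal in $Z$, then $D$ is terminal in $G$. The notion matters here for the following reason. Let $D$ be terminal in $Z$ and $q\notin D$. A member of $C(q,Z)$ is not contained in $D$, so it either misses $D$ or contains all of $D$. Seen from $C(q,Z)$, the set $D$ behaves like a single point.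

\begin{lemma}\label{lem:lc}
A locally connected continuum has no proper nondegenerate terminal subcontinuum. Consequently, if $D$ and $D'$ are nondegenerate, locally connected, terminal subcontinua of a continuum $Z$ and $D\cap D'\ne\emptyset$, then $D=D'$.
\end{lemma}

\begin{proof}
Let $G$ be a locally connected continuum and $D\subsetneq G$ a nondegenerate subcontinuum. Since $G$ is connected, the closed set $D$ is not open, so some $x\in D$ has no neighborhood contained in $D$. Let $V$ be a closed connected neighborhood of $x$ in $G$ with $\operatorname{diam}V<\operatorname{diam}D$. Then $V$ meets $D$, $V\not\subseteq D$ by the choice of $x$, and $D\not\subseteq V$ by the choice of the diameter. So $D$ is not terminal in $G$.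

For the second statement, terminality of $D$ gives one inclusion, say $D\subseteq D'$ after renaming. Then $D$ is a nondegenerate terminal subcontinuum of the locally connected continuum $D'$, so it is not proper.
\end{proof}

Terminal subcontinua therefore have to be approached the way the $\sin(1/x)$ curve approaches its limit bar. Let $G$ be an arc or an $n$-od. Choose a continuous surjection $\lambda\colon\mathbb R\to G$ of period $1$ (run out and back along each leg in turn) and put $g(t)=\lambda(1/t)$ for $t>0$. Then $g\colon(0,\infty)\to G$ is continuous and
\begin{equation}\label{eq:sweep}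
g\big((0,\varepsilon]\big)=G\qquad\text{for every }\varepsilon>0 .
\end{equation}

\begin{example}\label{ex:model}
Let $X=[0,1]$ and $p=1$. We replace the point $0$ by $G$. Put
\[
W=\big(\{0\}\times G\big)\cup\{(t,g(t)):0<t\le1\}\subseteq[0,1]\times G,
\]
let $f\colon W\to[0,1]$ be the first coordinate, $F=\{0\}\times G$ and $q=(1,g(1))$. For $G=[-1,1]$ and $\lambda(s)=\sin 2\pi s$ this is the $\sin(1/x)$ curve. The set $W$ is closed in $[0,1]\times G$ and the fibers of $f$ are $F$ and single points, so $W$ is a continuum by (F2).

Let $K\subseteq W$ be a subcontinuum with $f(K)=[s,t]$ and $s<t$. We claim that $K=f^{-1}([s,t])$. The set $K$ contains the unique point of $W$ over each nonzero point of $[s,t]$, which settles the case $s>0$. If $s=0$ and $y\in G$, then \eqref{eq:sweep} gives $s_k\in(0,t]$ with $s_k\to0$ and $g(s_k)=y$, so $(0,y)=\lim(s_k,y)$ lies in $K$; hence $F\subseteq K$.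

Two consequences follow. First, the members of $C(q,W)$ are exactly the sets $f^{-1}([s,1])$ with $0\le s\le 1$, so $K\mapsto f(K)$ is a continuous bijection of the compact space $C(q,W)$ onto $C(1,[0,1])$, hence a homeomorphism. Second, $F$ is terminal in $W$: a subcontinuum $K$ that meets $F$ and is not contained in $F$ has $f(K)=[0,t]$ with $t>0$, so $F\subseteq K$. By Lemma~\ref{lem:lc}, $W$ is not locally connected, so it is not an arc, and $([0,1],1)$ does not have unique hyperspace in the class of continua.

Now take $G=T_n$ and call the result $W_n$. Then $W_n$ contains a terminal $m$-od if and only if $m=n$. For let $D$ be a terminal $m$-od. If $D$ missed $F$, then $f$ would embed $D$ in $(0,1]$ and $D$ would be an arc, against (F3). So $D$ meets $F$, Lemma~\ref{lem:lc} gives $D=F$, and $m=n$. Thus $W_3,W_4,\dots$ are pairwise non-homeomorphic, and all of them have a point whose hyperspace is an arc.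
\end{example}

\section{Blowing up countably many points}\label{sec:blowup}

In Example~\ref{ex:model} the parameter $t$ is the distance to the point that is being replaced, and this makes sense in any continuum: to replace $a\in X$ by $G$, take the graph of $x\mapsto g(d(x,a))$ over $X\setminus\{a\}$ and add $\{a\}\times G$. A nondegenerate subcontinuum through $a$ realizes all small distances to $a$, so it is forced to sweep through $G$ again and again. To treat several points at once we use one coordinate for each.

Let $X$ be a nondegenerate continuum with metric $d$ and let $A\subseteq X$ be countable. For each $a\in A$ let $G_a$ be an arc or an $n$-od with $n\ge3$ (depending on $a$), and let $g_a\colon(0,\infty)\to G_a$ be a continuous map satisfying \eqref{eq:sweep}. The \emph{blow-up of $X$ along $A$ with fibers $G_a$} is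
\[
X^*=\Big\{\big(x,(y_a)_{a\in A}\big)\in X\times\prod_{a\in A}G_a:\ y_a=g_a(d(x,a))\text{ for every }a\in A\text{ with }a\ne x\Big\}.
\]
Let $f\colon X^*\to X$ and $\rho_a\colon X^*\to G_a$ be the coordinate maps, and put $F_a=f^{-1}(a)$.

\begin{enumerate}
\item[(B1)] \emph{$X^*$ is compact and metrizable.} The product is compact, and it is metrizable because $A$ is countable. The condition imposed for a given $a$ is closed: if $(x_k,(y_{k,b})_b)\to(x,(y_b)_b)$ and $x\ne a$, then $x_k\neq a$ for large $k$, and $y_a=\lim g_a(d(x_k,a))=g_a(d(x,a))$.
\item[(B2)] \emph{If $x\notin A$, then $f^{-1}(x)$ is a single point; if $a\in A$, then $\rho_a$ maps $F_a$ homeomorphically onto $G_a$.} Over $x\notin A$ all coordinates are prescribed. Over $a$ the coordinates $y_b=g_b(d(a,b))$ with $b\ne a$ are prescribed and $y_a$ is free.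
\item[(B3)] \emph{$f^{-1}(L)$ is a continuum for every subcontinuum $L$ of $X$; in particular $X^*$ is a continuum.} This is (F2), since $f$ is onto with connected fibers.
\item[(B4)] \emph{If $E\subseteq X$ is closed and $E\cap A=\emptyset$, then $f$ maps $f^{-1}(E)$ homeomorphically onto $E$,} being a continuous bijection from a compact space.
\end{enumerate}

Everything else rests on the next lemma, which generalizes the claim in Example~\ref{ex:model}: a subcontinuum of $X^*$ either lies in one fiber or is a union of fibers.

\begin{lemma}\label{lem:sat}
If $K\subseteq X^*$ is a subcontinuum and $f(K)$ is nondegenerate, then $K=f^{-1}(f(K))$.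
\end{lemma}

\begin{proof}
Let $L=f(K)$. If $x\in L\setminus A$, the single point of $f^{-1}(x)$ lies in $K$. Let $a\in L\cap A$ and $w\in F_a$; we show that $w$ is a limit of points of $K$. The set $\{d(x,a):x\in L\}$ is connected, contains $0$ and is not $\{0\}$, so it contains $[0,\eta]$ for some $\eta>0$. By \eqref{eq:sweep} there are $s_k\in(0,\eta]$ with $s_k\le 1/k$ and $g_a(s_k)=\rho_a(w)$. Choose $x_k\in L$ with $d(x_k,a)=s_k$ and $w_k\in K$ with $f(w_k)=x_k$. We check convergence in each coordinate. First, $f(w_k)=x_k\to a=f(w)$. Next, $x_k\ne a$, so $\rho_a(w_k)=g_a(s_k)=\rho_a(w)$. Finally, for $b\in A\setminus\{a\}$ we have $d(x_k,b)\to d(a,b)>0$, so for large $k$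
\[
\rho_b(w_k)=g_b(d(x_k,b))\longrightarrow g_b(d(a,b))=\rho_b(w).
\]
Hence $w_k\to w$, and $w\in K$ because $K$ is closed.
\end{proof}

\begin{proposition}\label{prop:blow}
Let $f\colon X^*\to X$ be a blow-up along $A$.
\begin{enumerate}
\item[(a)] If $p\in X\setminus A$ and $q$ is the unique point of $f^{-1}(p)$, then $K\mapsto f(K)$ is a homeomorphism $C(q,X^*)\to C(p,X)$.
\item[(b)] If $E$ is terminal in $X$, then $f^{-1}(E)$ is terminal in $X^*$. In particular each $F_a$ is terminal in $X^*$.
\item[(c)] If $D$ is terminal in $X^*$ and $D=f^{-1}(f(D))$, then $f(D)$ is terminal in $X$.
\end{enumerate}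
\end{proposition}

\begin{proof}
(a) By (F1) the map is continuous and its domain is compact, so it suffices to show that it is a bijection. Every $K\in C(q,X^*)$ satisfies $K=f^{-1}(f(K))$: this is Lemma~\ref{lem:sat} if $f(K)$ is nondegenerate, and otherwise $f(K)=\{p\}$ and $K=\{q\}=f^{-1}(p)$. So the map is injective. If $L\in C(p,X)$, then $f^{-1}(L)\in C(q,X^*)$ by (B3), and $f(f^{-1}(L))=L$. So the map is onto.

(b) Let $K$ be a subcontinuum of $X^*$ that meets $f^{-1}(E)$. Then $f(K)$ meets $E$. If $f(K)\subseteq E$, then $K\subseteq f^{-1}(E)$. Otherwise $E\subseteq f(K)$, and $f(K)$ is nondegenerate since it has points both in $E$ and outside $E$; Lemma~\ref{lem:sat} gives $f^{-1}(E)\subseteq f^{-1}(f(K))=K$. For the last statement take $E=\{a\}$.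

(c) Let $L$ be a subcontinuum of $X$ that meets $f(D)$. The continuum $f^{-1}(L)$ meets $D$, so $f^{-1}(L)\subseteq D$ or $D\subseteq f^{-1}(L)$. Applying $f$ gives $L\subseteq f(D)$ or $f(D)\subseteq L$.
\end{proof}

\begin{remark}
The hypothesis $p\notin A$ in (a) is what makes the map injective on the subcontinua that lie over $p$, and it cannot be dropped. In Example~\ref{ex:model} with $G=[-1,1]$, take $p=0$ and $q=(0,0)$. Then $C(q,W)$ contains the $2$-cell $C(q,F)$, while $C(0,[0,1])$ is an arc.
\end{remark}

If $X$ is locally connected, the question is now settled for $X$: blow up a single point $a\ne p$. Then $F_a$ is a proper nondegenerate terminal subcontinuum of $X^*$, so $X^*$ is not locally connected by Lemma~\ref{lem:lc} and is not homeomorphic to $X$. For an arbitrary $X$ nothing so far prevents $X^*$ from being homeomorphic to $X$, since $X$ may already contain terminal arcs and $n$-ods of all kinds. We need to know what a blow-up does to them.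

\begin{lemma}\label{lem:nods}
Let $f\colon X^*\to X$ be a blow-up along $A$ and let $n\ge3$.
\begin{enumerate}
\item[(a)] If $E$ is a terminal $n$-od of $X$ with $E\cap A=\emptyset$, then $f^{-1}(E)$ is a terminal $n$-od of $X^*$.
\item[(b)] If $D$ is a terminal $n$-od of $X^*$, then either $D=F_a$ for some $a\in A$, or $E=f(D)$ is a terminal $n$-od of $X$ with $E\cap A=\emptyset$ and $D=f^{-1}(E)$.
\end{enumerate}
\end{lemma}

\begin{proof}
Part (a) follows from (B4) and Proposition~\ref{prop:blow}(b). For (b), suppose first that $D$ meets some $F_a$. Both sets are nondegenerate, locally connected and terminal, so $D=F_a$ by Lemma~\ref{lem:lc}. Otherwise $E\cap A=\emptyset$. The fibers over the points of $E$ are then single points, so $D=f^{-1}(E)$; by (B4), $E$ is an $n$-od, and by Proposition~\ref{prop:blow}(c) it is terminal.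
\end{proof}

So a blow-up creates a terminal $n$-od for each fiber that is an $n$-od, destroys each terminal $n$-od of $X$ that meets $A$, and keeps the others.

\section{Isolated terminal $n$-ods}\label{sec:isolated}

Lemma~\ref{lem:nods} suggests using the property ``contains a terminal $n$-od'', as in Example~\ref{ex:model}. It is switched on by blowing up one point to an $n$-od. To switch it off we would blow up one point of each terminal $n$-od of $X$ to an arc. By Lemma~\ref{lem:lc} distinct terminal $n$-ods are disjoint, so each needs its own point, and only countably many points are at our disposal if the product is to be metrizable. This is a real obstruction.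

\begin{example}\label{ex:cantor}
Let $M\subseteq[0,1]$ be the middle-thirds Cantor set and $\lambda\colon\mathbb R\to T_n$ a continuous surjection of period $1$. On each component $(\alpha,\beta)$ of $[0,1]\setminus M$ put $\gamma(t)=\lambda\big(\frac1{t-\alpha}+\frac1{\beta-t}\big)$; then $\gamma$ maps every interval $(\alpha,\alpha')$ and every interval $(\beta',\beta)$ with $\alpha',\beta'\in(\alpha,\beta)$ onto $T_n$. Let
\[
X=(M\times T_n)\cup\{(t,\gamma(t)):t\in[0,1]\setminus M\}.
\]
This set is closed in $[0,1]\times T_n$ and the first coordinate $\pi\colon X\to[0,1]$ has connected fibers, so $X$ is a continuum by (F2). Each of the uncountably many $n$-ods $\{c\}\times T_n$ with $c\in M$ is terminal. Indeed, let $K$ be a subcontinuum that meets $\{c\}\times T_n$ and is not contained in it. Then $\pi(K)$ contains $[c,c+\eta]$ or $[c-\eta,c]$ for some $\eta>0$; by symmetry assume the former. For $0<\delta\le\eta$ the interval $(c,c+\delta)$ meets a component $(\alpha,\beta)$, and $c\le\alpha<c+\delta$ because $c\in M$. So $\gamma$ maps $(c,c+\delta)\setminus M$ onto $T_n$. Since $K$ contains the graph of $\gamma$ over this set, every point $(c,y)$ is a limit of points of $K$, and $\{c\}\times T_n\subseteq K$.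
\end{example}

In this example the terminal $n$-ods cannot all be destroyed, but those that survive are approximated by others: the embeddings $y\mapsto(c',y)$ converge uniformly to $y\mapsto(c,y)$ as $c'\to c$ in $M$. This points to a finer property, which refers only to the terminal $n$-ods that are not approximated in this way.

\begin{definition}\label{def:isolated}
Let $Z$ be a continuum and $n\ge3$. A terminal $n$-od $D\subseteq Z$ is \emph{isolated} if there is no sequence of embeddings $\varphi_k\colon T_n\to Z$, with every $\varphi_k(T_n)$ terminal in $Z$ and different from $D$, that converges uniformly to an embedding $\varphi$ with $\varphi(T_n)=D$.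
\end{definition}

A homeomorphism $h\colon Z\to Z'$ of continua preserves terminality and is uniformly continuous together with its inverse, so it preserves uniform convergence and maps isolated terminal $n$-ods to isolated terminal $n$-ods.

We show that a fiber $F_a$ that is an $n$-od is isolated, whatever $X$ is. The reason is that off $F_a$ the coordinate $\rho_a$ factors through the real-valued function $d(f(\cdot),a)$, and an $n$-od cannot be mapped to the line with small point preimages.

\begin{lemma}\label{lem:fold}
For $n\ge3$ there is $\varepsilon_n>0$ such that for every continuous $h\colon T_n\to\mathbb R$ there are $y,y'\in T_n$ with $h(y)=h(y')$ and $|y-y'|\ge\varepsilon_n$.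
\end{lemma}

\begin{proof}
Let $\varepsilon_n$ be the least of the distances from $u_i$ to $J_j$ for $i\ne j$; it is positive since $u_i\notin J_j$. Among $h(u_1),h(u_2),h(u_3)$, two are $\ge h(v)$ or two are $\le h(v)$. Of these two, let $h(u_i)$ be one that is nearer to $h(v)$ and $h(u_j)$ the other; then $h(u_i)$ lies between $h(v)$ and $h(u_j)$. By the intermediate value theorem on the segment $J_j$ there is $y'\in J_j$ with $h(y')=h(u_i)$. Take $y=u_i$.
\end{proof}

The lemma fails for an arc, which has an injective map to $\mathbb R$. This is why $n$-ods serve as the markers and arcs only as the means of destruction.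

\begin{lemma}\label{lem:on}
Let $f\colon X^*\to X$ be a blow-up along $A$, and let $a\in A$ be such that $G_a$ is an $n$-od with $n\ge3$. Then $F_a$ is an isolated terminal $n$-od of $X^*$.
\end{lemma}

\begin{proof}
It is a terminal $n$-od by (B2) and Proposition~\ref{prop:blow}(b). Suppose that $\varphi_k\to\varphi$ uniformly as in Definition~\ref{def:isolated}, with $\varphi(T_n)=F_a$. Each $\varphi_k(T_n)$ is a terminal $n$-od different from $F_a$, so it is disjoint from $F_a$ by Lemma~\ref{lem:lc}. Hence the continuous function $h_k(y)=d\big(f(\varphi_k(y)),a\big)$ on $T_n$ is positive, and the definition of $X^*$ gives $\rho_a\circ\varphi_k=g_a\circ h_k$. By Lemma~\ref{lem:fold} there are $y_k,y_k'\in T_n$ with $|y_k-y_k'|\ge\varepsilon_n$ and $h_k(y_k)=h_k(y_k')$, so that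
\[
\rho_a(\varphi_k(y_k))=\rho_a(\varphi_k(y_k')).
\]
Pass to a subsequence with $y_k\to y$ and $y_k'\to y'$; then $|y-y'|\ge\varepsilon_n$. Uniform convergence gives $\varphi_k(y_k)\to\varphi(y)$ and $\varphi_k(y'_k)\to\varphi(y')$, hence $\rho_a(\varphi(y))=\rho_a(\varphi(y'))$. This is impossible, since $\varphi$ is injective with image $F_a$ and $\rho_a$ is injective on $F_a$.
\end{proof}

\begin{remark}
Definition~\ref{def:isolated} uses uniform convergence of embeddings because convergence of the images in the Hausdorff metric is too weak for Lemma~\ref{lem:on}. Let $A=\{a\}$, and suppose that $X$ contains terminal $n$-ods $E_k\not\ni a$ with $E_k\to\{a\}$ such that $g_a$ maps each interval $\{d(x,a):x\in E_k\}$ onto $G_a$. Then the terminal $n$-ods $f^{-1}(E_k)=\{(x,g_a(d(x,a))):x\in E_k\}$ converge to $F_a=\{a\}\times G_a$ in the Hausdorff metric.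
\end{remark}

\section{The continua $X_S$}\label{sec:XS}

Fix a nondegenerate continuum $X$ with metric $d$ and a point $p\in X$. It remains to switch the property off, that is, to find a blow-up with no isolated terminal $n$-od. Destroying the isolated terminal $n$-ods of $X$ is not enough: an $n$-od that was approximated only by destroyed ones becomes isolated. We therefore spare only the $n$-ods that are approximated by uncountably many others, since this survives the loss of countably many, and we show that the rest form a countable family.

For $n\ge3$ let $\mathcal D_n$ be the family of terminal $n$-ods of $X$. By Lemma~\ref{lem:lc}, each point of $X$ lies in at most one member of $\mathcal D_n$. For continuous maps $\psi,\psi'\colon T_n\to X$ let $d_\infty(\psi,\psi')=\sup_{y}d(\psi(y),\psi'(y))$.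

\begin{definition}
A member $E$ of $\mathcal D_n$ is \emph{condensed} if there is an embedding $\psi\colon T_n\to X$ with $\psi(T_n)=E$ such that for every $\varepsilon>0$ uncountably many members of $\mathcal D_n$ are images of embeddings $\psi'\colon T_n\to X$ with $d_\infty(\psi,\psi')<\varepsilon$. Let $\mathcal R_n$ be the family of members of $\mathcal D_n$ that are not condensed.
\end{definition}

In Example~\ref{ex:cantor} every $\{c\}\times T_n$ is condensed, because every neighborhood of $c$ contains uncountably many points of $M$.

\begin{lemma}\label{lem:countable}
$\mathcal R_n$ is countable.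
\end{lemma}

\begin{proof}
The space of continuous maps from a compact metric space to a separable metric space is separable in the sup metric, so the space of continuous maps $T_n\to X$ with the metric $d_\infty$ has a countable base $\mathcal B$. For each $E\in\mathcal R_n$ choose an embedding $\psi_E$ of $T_n$ onto $E$, and let $\Psi=\{\psi_E:E\in\mathcal R_n\}$; the assignment $E\mapsto\psi_E$ is injective. Let $E\in\mathcal R_n$. Since $E$ is not condensed, some ball around $\psi_E$ contains only countably many members of $\Psi$, and so does some $U\in\mathcal B$ with $\psi_E\in U$. Thus $\Psi$ is covered by countably many sets $U$, each containing countably many members of $\Psi$. So $\Psi$ and $\mathcal R_n$ are countable.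
\end{proof}

For every $n\ge3$ and every $E\in\mathcal R_n$ choose a point of $E\setminus\{p\}$, and let $A_0$ be the set of all chosen points. It is countable, $p\notin A_0$, and every member of every $\mathcal R_n$ meets $A_0$. The continuum $X$ is uncountable, because it is nondegenerate and $d(\cdot,p)$ maps it onto a nondegenerate interval. So we can choose distinct points $b_3,b_4,\dots$ in $X\setminus(A_0\cup\{p\})$. For $S\subseteq\{3,4,\dots\}$ put
\[
A_S=A_0\cup\{b_n:n\in S\},
\]
and let $f\colon X_S\to X$ be a blow-up of $X$ along $A_S$ whose fiber is an arc over each point of $A_0$ and an $n$-od over $b_n$ for $n\in S$. Since $p\notin A_S$, the fiber $f^{-1}(p)$ is a single point $q_S$.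

\begin{proposition}\label{prop:switch}
Let $S\subseteq\{3,4,\dots\}$ and $n\ge3$. Then $X_S$ contains an isolated terminal $n$-od if and only if $n\in S$.
\end{proposition}

\begin{proof}
If $n\in S$, then $F_{b_n}$ is an isolated terminal $n$-od by Lemma~\ref{lem:on}.

Let $n\notin S$ and let $D$ be a terminal $n$-od of $X_S$; we show that $D$ is not isolated. Each fiber $F_a$ with $a\in A_S$ is an arc or an $m$-od with $m\in S$, hence not an $n$-od by (F3). Lemma~\ref{lem:nods}(b) then shows that $E=f(D)$ belongs to $\mathcal D_n$, that $E\cap A_S=\emptyset$ and that $D=f^{-1}(E)$. As $E$ misses $A_0$, it is not in $\mathcal R_n$, so it is condensed. Let $\psi$ be an embedding onto $E$ as in the definition.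

Only countably many members of $\mathcal D_n$ meet the countable set $A_S$, since each point lies in at most one member. For each $k$, uncountably many members of $\mathcal D_n$ are images of embeddings at distance less than $1/k$ from $\psi$. So we can choose $E_k\in\mathcal D_n$ with $E_k\ne E$ and $E_k\cap A_S=\emptyset$, and an embedding $\psi_k$ of $T_n$ onto $E_k$ with $d_\infty(\psi,\psi_k)<1/k$.

By (B4), $f$ restricts to homeomorphisms $f^{-1}(E_k)\to E_k$ and $D\to E$. Composing $\psi_k$ and $\psi$ with their inverses gives embeddings $\varphi_k$ of $T_n$ onto $f^{-1}(E_k)$ and $\varphi$ of $T_n$ onto $D$, with $f\circ\varphi_k=\psi_k$ and $f\circ\varphi=\psi$. The sets $f^{-1}(E_k)$ are terminal by Lemma~\ref{lem:nods}(a), and they differ from $D$ because $E_k\ne E$.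

It remains to prove that $\varphi_k\to\varphi$ uniformly. This is not automatic, since the sets $E_k$ may pass close to points of $A_S$; what we use is that the fibers over the points of $E$ are single points. Let $\sigma$ be a metric on $X_S$ and suppose that the convergence is not uniform. Then there are $\varepsilon>0$, a subsequence, and points $y_k\in T_n$ with $\sigma(\varphi_k(y_k),\varphi(y_k))\ge\varepsilon$. By compactness we may assume that $y_k\to y$ in $T_n$ and $\varphi_k(y_k)\to w$ in $X_S$. Then
\[
f(w)=\lim\psi_k(y_k)=\psi(y)\in E .
\]
The only point of $X_S$ over $\psi(y)$ is $\varphi(y)$, so $w=\varphi(y)=\lim\varphi(y_k)$ and $\sigma(\varphi_k(y_k),\varphi(y_k))\to0$, a contradiction. Hence $D$ is not isolated.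
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Proposition~\ref{prop:blow}(a) gives $C(q_S,X_S)\cong C(p,X)$ for every $S$. Let $S\ne S'$ and choose $n$ in exactly one of the two sets. By Proposition~\ref{prop:switch}, exactly one of $X_S$ and $X_{S'}$ contains an isolated terminal $n$-od. So there is no homeomorphism $X_S\to X_{S'}$, and in particular none that maps $q_S$ to $q_{S'}$. If $(X,p)$ had unique hyperspace $C(p,X)$ in the class of continua, every pair $(X_S,q_S)$ would be homeomorphic to $(X,p)$, and all these pairs would be homeomorphic to each other.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}(1)]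
The preceding proof shows that the $\mathfrak c$ continua $X_S$ are pairwise non-homeomorphic and satisfy $C(q_S,X_S)\cong C(p,X)$, so there are at least $\mathfrak c$ types. Conversely, every compact metric space embeds in the Hilbert cube $[0,1]^{\mathbb N}$, and the Hilbert cube has at most $\mathfrak c$ closed subsets, because each open set is the union of a subfamily of a fixed countable base. So there are at most $\mathfrak c$ homeomorphism types of continua.
\end{proof}

\section{Dimension, decomposability and unicoherence}\label{sec:extra}

We recall what is needed about dimension and about trees. For a compact metric space $Z$ and an integer $m\ge0$, one has $\dim Z\le m$ if and only if for every $\varepsilon>0$ there is a finite cover of $Z$ by open sets of diameter less than $\varepsilon$ such that every point lies in at most $m+1$ of them. A closed subset of $Z$ has dimension at most $\dim Z$, and by the countable closed sum theorem $\dim Z\le m$ whenever $Z$ is the union of countably many closed sets of dimension at most $m$. An arc has dimension $1$. A nondegenerate continuum $Z$ has $\dim Z\ge1$, since it has no cover by pairwise disjoint open sets of diameter less than $\operatorname{diam}Z$.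

Every nondegenerate subcontinuum of a tree is a tree, and two points of a tree are joined by exactly one arc. It follows that trees, and among them arcs and $n$-ods, are hereditarily unicoherent: if $x\ne y$ lie in subcontinua $K_1$ and $K_2$, the unique arc from $x$ to $y$ lies in both. Trees are also hereditarily decomposable. For let $K$ be a nondegenerate subcontinuum of a tree. Cutting its arcs into short pieces, we see that $K$ is a finite union of proper subcontinua; take such a union $K=K_1\cup\dots\cup K_r$ with $r$ least. By connectedness $K_1$ meets some $K_j$ with $j\neq1$, and minimality of $r$ forces the continuum $K_1\cup K_j$ to be all of $K$.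

Part (2) of Theorem~\ref{thm:B} follows by applying the next proposition to the $\mathfrak c$ continua $X_S$.

\begin{proposition}\label{prop:extra}
Let $f\colon X^*\to X$ be a blow-up of a nondegenerate continuum $X$ along $A$.
\begin{enumerate}
\item[(a)] $\dim X^*\le\dim X$.
\item[(b)] If $X$ is hereditarily decomposable, so is $X^*$.
\item[(c)] If $X$ is hereditarily unicoherent, so is $X^*$.
\end{enumerate}
\end{proposition}

\begin{proof}
(a) We may assume that $m=\dim X$ is finite; recall that $m\ge1$. Suppose first that $A$ is finite. For $k\ge1$ let $E_k=\{x\in X:d(x,a)\ge1/k\text{ for all }a\in A\}$. By (B4) the closed set $f^{-1}(E_k)$ is homeomorphic to a closed subset of $X$, so it has dimension at most $m$. Since $\bigcup_kE_k=X\setminus A$, the space $X^*$ is the union of the sets $f^{-1}(E_k)$ and of the finitely many arcs that make up the fibers $F_a$. The sum theorem gives $\dim X^*\le m$.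

If $A=\{a_1,a_2,\dots\}$ is infinite, the set $X\setminus A$ need not be a countable union of closed sets, so we approximate $X^*$ by finite blow-ups instead. Let $d_i$ be a metric on $G_{a_i}$ of diameter at most $1$, and use on $X^*$ the metric
\[
\sigma(w,w')=d\big(f(w),f(w')\big)+\sum_{i\ge1}2^{-i}d_i\big(\rho_{a_i}(w),\rho_{a_i}(w')\big).
\]
Let $X^{(l)}$ be the blow-up along $\{a_1,\dots,a_l\}$ with the same $G_{a_i}$ and $g_{a_i}$, with the metric $\sigma_l$ given by the same formula with the sum cut off at $i=l$. Dropping the coordinates with $i>l$ defines a continuous map $\pi_l\colon X^*\to X^{(l)}$, and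
\[
\sigma(w,w')\le\sigma_l\big(\pi_l(w),\pi_l(w')\big)+2^{-l}.
\]
Given $\varepsilon>0$, choose $l$ with $2^{-l}<\varepsilon/2$. By the finite case, $X^{(l)}$ has a finite cover by open sets $U$ of diameter less than $\varepsilon/2$ with every point in at most $m+1$ of them. The sets $\pi_l^{-1}(U)$ form a finite open cover of $X^*$ by sets of diameter less than $\varepsilon$, again with every point in at most $m+1$ of them. Hence $\dim X^*\le m$.

(b) Let $K\subseteq X^*$ be a nondegenerate subcontinuum and $L=f(K)$. If $L$ is a point, then $K$ lies in a nondegenerate fiber, which is an arc or an $n$-od, so $K$ is decomposable. Otherwise $K=f^{-1}(L)$ by Lemma~\ref{lem:sat}, and $L=L_1\cup L_2$ with proper subcontinua $L_1,L_2$. Then $K=f^{-1}(L_1)\cup f^{-1}(L_2)$; these sets are continua by (B3), and they are proper subsets of $K$ because their images under $f$ are proper subsets of $L$.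

(c) Let $K_1,K_2\subseteq X^*$ be subcontinua that meet, and put $L_i=f(K_i)$; then $L_1\cap L_2\ne\emptyset$. If $L_1$ and $L_2$ are both nondegenerate, Lemma~\ref{lem:sat} gives $K_1\cap K_2=f^{-1}(L_1\cap L_2)$. The set $L_1\cap L_2$ is a continuum by hypothesis, so its preimage is connected by (B3). If exactly one of them, say $L_1$, is a point, then $L_1\subseteq L_2$, so $K_1\subseteq f^{-1}(L_2)=K_2$ and $K_1\cap K_2=K_1$ is connected. If both are points, they are the same point, and $K_1,K_2$ are subcontinua of one fiber, which is a point, an arc or an $n$-od; so $K_1\cap K_2$ is connected.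
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:C}]
If $X=\{p\}$ and $C(q,Y)\cong C(p,X)$, then $C(q,Y)$ has one element; it contains $\{q\}$ and $Y$, so $Y=\{q\}$. If $X$ is nondegenerate, apply Theorem~\ref{thm:A}.

Let $X$ be a nondegenerate tree. It is a finite union of arcs, so $\dim X=1$, and it is hereditarily decomposable and hereditarily unicoherent by the facts recalled above; thus $X$ belongs to the class in question. The continua $X_S$ are nondegenerate, since they map onto $X$, so $1\le\dim X_S\le\dim X=1$, and by Proposition~\ref{prop:extra} they belong to the class as well. They satisfy $C(q_S,X_S)\cong C(p,X)$, and at most one of them is homeomorphic to $X$.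
\end{proof}

\begin{thebibliography}{1}

\bibitem{CQS}
Florencio Corona-V\'azquez, Russell Aar\'on Qui\~nones-Estrella and Javier S\'anchez-Mart\'{\i}nez,
\emph{About the uniqueness of the hyperspaces $C(p,X)$ in some classes of continua},
arXiv:1912.03411 (2019).

\end{thebibliography}
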